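\title{The generalized Bolzano--Weierstrass property and the hereditary Lindel\"of degree}

\begin{abstract}
A topological space has the generalized Bolzano--Weierstrass property if every sequence of its subsets has a subsequence that converges in the sense of Kuratowski. Every space of weight less than the splitting number $\mathfrak s$ has this property. We show that ZFC does not allow one to replace the weight by the hereditary Lindel\"of degree $hL$. The least size of a space without the property is the distributivity number $\mathfrak h$, and it is attained by a zero-dimensional, Hausdorff, hereditarily normal space; so every model of $\mathfrak h<\mathfrak s$ contains a space without the property and with $hL<\mathfrak s$. We also determine the least value of $hL$ on spaces without the property: it is $\kappa$ if $\mathfrak h=\kappa^+$ and some refining matrix of maximal almost disjoint families has no cofinal branch, and it is $\mathfrak h$ otherwise.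
\end{abstract}

\section{The question and the results}\label{sec:intro}

\subsection*{Convergence of sets}
Throughout, a \emph{space} is a topological space; no separation axiom is assumed. Let $[\omega]^\omega$ be the set of infinite subsets of $\omega$. Let $(K_n)_{n\in\omega}$ be a sequence of subsets of a space $X$ and let $B\in[\omega]^\omega$. The \emph{lower} and \emph{upper closed limits} of the subsequence $(K_n)_{n\in B}$ are
\begin{align*}
\mathrm{Li}(B)&=\{x\in X:\text{every neighborhood of $x$ meets $K_n$ for all but finitely many } n\in B\},\\
\mathrm{Ls}(B)&=\{x\in X:\text{every neighborhood of $x$ meets $K_n$ for infinitely many } n\in B\}.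
\end{align*}
Since $B$ is infinite, $\mathrm{Li}(B)\subseteq\mathrm{Ls}(B)$. The subsequence \emph{converges} (in the sense of Kuratowski) if $\mathrm{Li}(B)=\mathrm{Ls}(B)$. The space $X$ has the \emph{generalized Bolzano--Weierstrass property}, written $X\in\mathrm{GBW}$, if every sequence of subsets of $X$ has a convergent subsequence. It makes no difference whether empty terms are allowed: infinitely many empty terms form a subsequence with $\mathrm{Li}=\mathrm{Ls}=\emptyset$, and finitely many can be dropped.

For singletons $K_n=\{x_n\}$, the set $\mathrm{Li}(B)$ consists of the limits and $\mathrm{Ls}(B)$ of the cluster points of $(x_n)_{n\in B}$. In a metric space a sequence of points with a cluster point $x$ has a subsequence with $\mathrm{Li}=\mathrm{Ls}=\{x\}$, and a sequence without cluster points already has $\mathrm{Li}=\mathrm{Ls}=\emptyset$. So no compactness is at stake. What can destroy the property is the number of independent demands that the open sets of $X$ place on the index set $B$, and this number is measured by cardinal characteristics of $[\omega]^\omega$.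

\subsection*{Cardinals}
For $A,B\subseteq\omega$ write $A\subseteq^*B$ if $A\setminus B$ is finite, and $A=^*B$ if $A\subseteq^*B\subseteq^*A$. A set $S\subseteq\omega$ \emph{splits} $B\in[\omega]^\omega$ if $B\cap S$ and $B\setminus S$ are both infinite. A family $\mathcal S\subseteq[\omega]^\omega$ is \emph{splitting} if every $B\in[\omega]^\omega$ is split by a member of $\mathcal S$, and the \emph{splitting number} $\mathfrak s$ is the least size of a splitting family. A \emph{pseudo-intersection} of a family of sets is an infinite set that is $\subseteq^*$-contained in each member. A \emph{tower} is a family $\mathcal T\subseteq[\omega]^\omega$ that is well-ordered by $\supseteq^*$ and has no pseudo-intersection; its \emph{length} is the order type of this well-ordering. The \emph{tower number} $\mathfrak t$ is the least size of a tower. One has $\omega_1\le\mathfrak t\le\mathfrak s$ (see Lemma~\ref{lem:ineq}).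

The \emph{weight} $w(X)$ is the least size of a base of $X$. The \emph{hereditary Lindel\"of degree} $hL(X)$ is the least cardinal $\kappa$ such that every open cover of every subspace of $X$ has a subcover of size at most $\kappa$. Finite values are allowed, which is why $hL(X)+\omega$ appears below. We have $hL(X)\le w(X)$ and $hL(X)\le|X|$: from a cover, keep one member above each basic set that lies inside a member, or one member around each point.

\subsection*{The question}
The following facts are known. Their proofs are short and introduce the tools of this paper, so we give them along the way.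
\begin{itemize}
\item[(K1)] If $w(X)<\mathfrak s$, then $X\in\mathrm{GBW}$.
\item[(K2)] If $hL(X)<\mathfrak t$, then $X\in\mathrm{GBW}$.
\item[(K3)] The discrete space of size $\mathfrak s$ and its one-point compactification are not in $\mathrm{GBW}$. So $\mathfrak s$ is the best bound one could expect in a theorem of the form ``$hL(X)<\kappa$ implies $X\in\mathrm{GBW}$'', even for compact Hausdorff spaces.
\end{itemize}
The gap between (K2) and (K3) leads to the following question, posed in \cite{dlV}.

\medskip
\noindent\textbf{Question.} \emph{Is there a space $X\notin\mathrm{GBW}$ with $hL(X)<\mathfrak s$?}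
\medskip

By (K2) such a space requires $\mathfrak t<\mathfrak s$, so the question is whether its existence is consistent with ZFC. A negative answer would be a common strengthening of (K1) and (K2), and metrizable spaces suggest it: choosing for each $m\ge1$ a cover by at most $hL(X)$ balls of radius $1/m$ gives a base of size at most $hL(X)+\omega$, so a metrizable space with $hL(X)<\mathfrak s$ is in $\mathrm{GBW}$ by (K1). The answer is nevertheless positive. A single point with a large neighborhood filter can do the work of many isolated points, and $hL$ does not see the size of a neighborhood filter.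

\subsection*{Results}
A set $\mathcal D\subseteq[\omega]^\omega$ is \emph{open} if $B\in\mathcal D$ whenever $B\in[\omega]^\omega$ and $B\subseteq^*A\in\mathcal D$, and \emph{dense} if every $A\in[\omega]^\omega$ contains a member of $\mathcal D$. The \emph{distributivity number} $\mathfrak h$ is the least size of a family of dense open sets with empty intersection. It satisfies $\mathfrak t\le\mathfrak h\le\mathfrak s$ (Lemma~\ref{lem:ineq}).

\begin{theorem}\label{thm:size}
\begin{itemize}
\item[(a)] There is a zero-dimensional, Hausdorff, hereditarily normal space $X\notin\mathrm{GBW}$ with $|X|=\mathfrak h$; in particular $hL(X)\le\mathfrak h$.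
\item[(b)] If $|X|<\mathfrak h$, then $X\in\mathrm{GBW}$.
\end{itemize}
Thus $\min\{|X|:X\notin\mathrm{GBW}\}=\mathfrak h$.
\end{theorem}

Every model of $\mathfrak h<\mathfrak s$ therefore contains a space as in the Question.

\begin{corollary}\label{cor:answer}
It is consistent with \textup{ZFC} that there is a space $X\notin\mathrm{GBW}$ with $hL(X)<\mathfrak s$.
\end{corollary}

Theorem~\ref{thm:size}(b) invites the guess that $hL(X)<\mathfrak h$ implies $X\in\mathrm{GBW}$. This is correct up to one successor step, and the remaining step has a combinatorial description. A family $\mathcal A\subseteq[\omega]^\omega$ is \emph{almost disjoint} if any two distinct members have finite intersection, and \emph{MAD} if it is maximal with this property; equivalently, if in addition every infinite set has infinite intersection with some member. Finite MAD families such as $\{\omega\}$ are allowed. A \emph{matrix} is a sequence $(\mathcal A_\alpha)_{\alpha<\mathfrak h}$ of MAD families such that for $\alpha<\beta$ every member of $\mathcal A_\beta$ is $\subseteq^*$-contained in some member of $\mathcal A_\alpha$. A \emph{cofinal branch} of the matrix is a sequence $(A_\alpha)_{\alpha<\mathfrak h}$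 with $A_\alpha\in\mathcal A_\alpha$ and $A_\beta\subseteq^*A_\alpha$ for $\alpha<\beta$.

\begin{theorem}\label{thm:hL}
\begin{itemize}
\item[(1)] If $(hL(X)+\omega)^+<\mathfrak h$, then $X\in\mathrm{GBW}$.
\item[(2)] Let $\mathfrak h=\kappa^+$. There is a space $X\notin\mathrm{GBW}$ with $hL(X)\le\kappa$ if and only if there is a matrix without cofinal branches. Every such space has $hL(X)=\kappa$.
\end{itemize}
\end{theorem}

\begin{corollary}\label{cor:min}
The cardinal $\min\{hL(X):X\notin\mathrm{GBW}\}$ equals $\kappa$ if $\mathfrak h=\kappa^+$ and some matrix has no cofinal branch, and it equals $\mathfrak h$ otherwise. A space $X\notin\mathrm{GBW}$ with $hL(X)<\mathfrak s$ exists if and only if either $\mathfrak h<\mathfrak s$, or $\mathfrak h=\mathfrak s$ is a successor cardinal and some matrix has no cofinal branch.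
\end{corollary}

Both values of the minimum are consistent (Section~\ref{sec:alt}). Theorem~\ref{thm:size} and Corollary~\ref{cor:answer} are proved in Sections \ref{sec:point} and~\ref{sec:space}, the lower bounds of Theorem~\ref{thm:hL} in Section~\ref{sec:lower}, and the space for Theorem~\ref{thm:hL}(2) is built in Sections \ref{sec:paths} and~\ref{sec:count}.

\section{Dense open sets and the cardinal $\mathfrak h$}\label{sec:comb}

\begin{lemma}\label{lem:dense}
\begin{itemize}
\item[(a)] The intersection of fewer than $\mathfrak h$ dense open sets is dense and open.
\item[(b)] Every dense open set $\mathcal D$ contains a MAD family.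
\item[(c)] If $\mathcal A$ is MAD, then $\mathcal A^{\downarrow}=\{B\in[\omega]^\omega:B\subseteq^*A\text{ for some }A\in\mathcal A\}$ is dense open, and each $B\in\mathcal A^\downarrow$ is $\subseteq^*$-contained in exactly one $A\in\mathcal A$.
\item[(d)] If $\mathcal S$ is a family of fewer than $\mathfrak s$ subsets of $\omega$ and $B\in[\omega]^\omega$, then some infinite $C\subseteq B$ is split by no member of $\mathcal S$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) An intersection of open sets is open. Let $\mathcal D_\xi$, $\xi<\mu<\mathfrak h$, be dense open, let $A\in[\omega]^\omega$, and fix a bijection $e\colon\omega\to A$. The sets $\{B\in[\omega]^\omega:e[B]\in\mathcal D_\xi\}$ are dense open, so they have a common member $B$, and $e[B]\subseteq A$ lies in every $\mathcal D_\xi$.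

(b) By Zorn's lemma there is a maximal almost disjoint subfamily $\mathcal A$ of $\mathcal D$. An infinite $B$ with finite intersection with every member of $\mathcal A$ would contain some $B'\in\mathcal D$, and $B'$ could be added to $\mathcal A$.

(c) Openness holds because $\subseteq^*$ is transitive. Given $B$, take $A\in\mathcal A$ with $B\cap A$ infinite; then $B\cap A\in\mathcal A^\downarrow$. If $B\subseteq^*A$ and $B\subseteq^*A'$, then $A\cap A'$ is infinite, so $A=A'$.

(d) Fix a bijection $e\colon\omega\to B$. The infinite sets among the $e^{-1}[S]$, $S\in\mathcal S$, do not form a splitting family, and finite sets split nothing. So some infinite $C'$ is split by no $e^{-1}[S]$; put $C=e[C']$.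
\end{proof}

\begin{lemma}\label{lem:pseudo}
Every $\subseteq^*$-decreasing sequence $(A_\beta)_{\beta<\alpha}$ in $[\omega]^\omega$ with $|\alpha|<\mathfrak t$ has a pseudo-intersection.
\end{lemma}

\begin{proof}
Keep only the first term of each $=^*$-class. The remaining family is well-ordered by $\supseteq^*$ and has size less than $\mathfrak t$, so it is not a tower and has a pseudo-intersection, which serves for the whole sequence.
\end{proof}

For $f,g\in\omega^\omega$ write $f\le^*g$ if $f(n)\le g(n)$ for all but finitely many $n$. The \emph{bounding number} $\mathfrak b$ is the least size of a family in $\omega^\omega$ with no $\le^*$-upper bound.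

\begin{lemma}\label{lem:ineq}
$\omega_1\le\mathfrak t\le\mathfrak h\le\min(\mathfrak b,\mathfrak s)$.
\end{lemma}

\begin{proof}
\emph{$\omega_1\le\mathfrak t$.} If $\{T_i:i\in\omega\}$ is linearly ordered by $\supseteq^*$, each $T_0\cap\dots\cap T_i$ is infinite; pick $a_0<a_1<\cdots$ with $a_i\in T_0\cap\dots\cap T_i$. Then $\{a_i:i\in\omega\}$ is a pseudo-intersection.

\emph{$\mathfrak t\le\mathfrak h$.} Let $\mathcal D_\alpha$, $\alpha<\mu<\mathfrak t$, be dense open. Choose a decreasing sequence $A_\alpha\in\mathcal D_\alpha$ recursively, taking $A_\alpha$ inside a pseudo-intersection of the earlier terms (Lemma~\ref{lem:pseudo}). A pseudo-intersection of $(A_\alpha)_{\alpha<\mu}$ lies in every $\mathcal D_\alpha$.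

\emph{$\mathfrak h\le\mathfrak s$.} For $S\in[\omega]^\omega$ the set $\{B:S\text{ does not split }B\}$ is open, and it is dense because one of $A\cap S$, $A\setminus S$ is infinite and neither is split by $S$. For $S$ ranging over a splitting family these sets have empty intersection.

\emph{$\mathfrak h\le\mathfrak b$.} Let $\{f_\xi:\xi<\mathfrak b\}$ be unbounded. Replacing $f_\xi(n)$ by $\max_{k\le n}f_\xi(k)$ we may assume that each $f_\xi$ is non-decreasing. For $a\in A\in[\omega]^\omega$ let $a^+$ be the next element of $A$ after $a$, and let $\mathcal D_\xi$ be the set of $A$ with $a^+>f_\xi(a)$ for all but finitely many $a\in A$. A finite change of $A$ changes $a^+$ for only finitely many $a$, and passing to an infinite subset can only increase $a^+$; so $\mathcal D_\xi$ is open. It is dense, since inside any infinite set one can choose $a_0<a_1<\cdots$ with $a_{i+1}>f_\xi(a_i)$. Suppose $A\in\bigcap_\xi\mathcal D_\xi$, and put $g(n)=a^+$ where $a$ is the least element of $A$ with $a\ge n$. For each $\xi$ and all large $n$ we get $f_\xi(n)\le f_\xi(a)<a^+=g(n)$. So $g$ bounds the family, a contradiction.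
\end{proof}

\section{What one point sees of a sequence of sets}\label{sec:point}

Fix a sequence $(K_n)_{n\in\omega}$ of subsets of $X$. An open set $U$ enters the definitions only through its \emph{trace} $S_U=\{n\in\omega:U\cap K_n\ne\emptyset\}$:
\begin{equation}\label{eq:trace}
\begin{aligned}
x\in\mathrm{Ls}(B)&\iff B\cap S_U\text{ is infinite for every open }U\ni x,\\
x\in\mathrm{Li}(B)&\iff B\subseteq^*S_U\text{ for every open }U\ni x.
\end{aligned}
\end{equation}
Since $U\subseteq V$ implies $S_U\subseteq S_V$, it suffices to let $U$ range over a neighborhood base at $x$.

\begin{lemma}\label{lem:mono}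
Let $B,B'\in[\omega]^\omega$.
\begin{itemize}
\item[(a)] If $B'\subseteq^*B$, then $\mathrm{Li}(B)\subseteq\mathrm{Li}(B')\subseteq\mathrm{Ls}(B')\subseteq\mathrm{Ls}(B)$.
\item[(b)] $\mathrm{Ls}(B)$ is closed.
\item[(c)] If $x\in\mathrm{Ls}(B)\setminus\mathrm{Li}(B)$, there is an infinite $B'\subseteq B$ with $x\notin\mathrm{Ls}(B')$. Hence, if $(K_n)_{n\in B}$ does not converge, there is an infinite $B'\subseteq B$ with $\mathrm{Ls}(B')\subsetneq\mathrm{Ls}(B)$.
\end{itemize}
\end{lemma}

\begin{proof}
Part (a) is read off from \eqref{eq:trace}. If $x\notin\mathrm{Ls}(B)$, some open $U\ni x$ has $B\cap S_U$ finite, and the same $U$ shows that none of its points is in $\mathrm{Ls}(B)$; this is (b). For (c) take an open $U\ni x$ such that $B'=B\setminus S_U$ is infinite; then $B'\cap S_U=\emptyset$.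
\end{proof}

Convergence along $B$ is a conjunction of demands, and there are two ways to count them. Counting by points gives Theorem~\ref{thm:size}(b); counting by basic open sets gives (K1).

\begin{proof}[Proof of Theorem~\ref{thm:size}(b)]
For $x\in X$ let $\mathcal D_x=\{B:x\in\mathrm{Li}(B)\text{ or }x\notin\mathrm{Ls}(B)\}$. It is open by Lemma~\ref{lem:mono}(a) and dense by Lemma~\ref{lem:mono}(c). As $|X|<\mathfrak h$, there is $B\in\bigcap_{x\in X}\mathcal D_x$, and then $\mathrm{Ls}(B)\subseteq\mathrm{Li}(B)$.
\end{proof}

\begin{proof}[Proof of (K1)]
Fix a base of size less than $\mathfrak s$. By Lemma~\ref{lem:dense}(d) some $B\in[\omega]^\omega$ is split by no trace $S_U$ of a basic set $U$. If $x\in\mathrm{Ls}(B)$ and $U\ni x$ is basic, then $B\cap S_U$ is infinite, hence $B\subseteq^*S_U$. So $x\in\mathrm{Li}(B)$.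
\end{proof}

The traces at $x$ are directed, because $S_{U\cap V}\subseteq S_U\cap S_V$. So
\[
\mathcal F_x=\{A\subseteq\omega:S_U\subseteq^*A\text{ for some open }U\ni x\}
\]
is a filter containing the cofinite sets; it is improper (equal to the power set of $\omega$) exactly when some $S_U$ with $x\in U$ is finite. Say that a filter $\mathcal F$ \emph{leaves $B\in[\omega]^\omega$ undecided} if $B\cap A$ is infinite for all $A\in\mathcal F$ and $B\setminus A$ is infinite for some $A\in\mathcal F$; otherwise $\mathcal F$ \emph{decides} $B$. Since the traces belong to $\mathcal F_x$ and every member of $\mathcal F_x$ almost contains a trace, \eqref{eq:trace} gives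
\begin{equation}\label{eq:undecided}
x\in\mathrm{Ls}(B)\setminus\mathrm{Li}(B)\iff\mathcal F_x\text{ leaves }B\text{ undecided}.
\end{equation}
A sequence witnesses $X\notin\mathrm{GBW}$ exactly when every $B$ is left undecided by some $\mathcal F_x$. For an isolated point $x$ the filter $\mathcal F_x$ comes from the single set $S_{\{x\}}$, and it leaves $B$ undecided if and only if $S_{\{x\}}$ splits $B$.

\begin{proof}[Proof of (K3)]
Let $\{S_\xi:\xi<\mathfrak s\}$ be a splitting family, let $X$ be the discrete space $\mathfrak s$ or its one-point compactification, and put $K_n=\{\xi<\mathfrak s:n\in S_\xi\}$. Each $\xi$ is isolated with trace $S_{\{\xi\}}=S_\xi$, so every $B$ is left undecided by some $\mathcal F_\xi$. Both spaces have size $\mathfrak s$ and contain a discrete subspace of size $\mathfrak s$, so $hL(X)=\mathfrak s$.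
\end{proof}

\section{A space of size $\mathfrak h$ without the property}\label{sec:space}

If only isolated points are used as witnesses in \eqref{eq:undecided}, their traces must form a splitting family, which costs $\mathfrak s$ points. A non-isolated point is much more efficient. Any proper filter $\mathcal F$ containing the cofinite sets occurs as $\mathcal F_p$: take $\omega\cup\{p\}$ with the points of $\omega$ isolated, the sets $A\cup\{p\}$ for $A\in\mathcal F$ as neighborhoods of $p$, and $K_n=\{n\}$. We look for filters that decide as few sets as possible.

\begin{example}\label{ex:columns}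
Replace the index set $\omega$ by $\omega\times\omega$, with columns $E_k=\{k\}\times\omega$. Let $\mathcal F$ be the filter of all sets whose complement is $\subseteq^*$-contained in a finite union of columns. An infinite $B\subseteq\omega\times\omega$ falls into one of three cases.
\begin{itemize}
\item[(i)] $B\subseteq^*E_0\cup\dots\cup E_k$ for some $k$. The complement of $E_0\cup\dots\cup E_k$ is in $\mathcal F$ and meets $B$ in a finite set, so $B$ is decided: $p\notin\mathrm{Ls}(B)$.
\item[(ii)] $B$ meets every column in a finite set. Then $B\setminus A$ is finite for every $A\in\mathcal F$, so $B$ is decided: $p\in\mathrm{Li}(B)$.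
\item[(iii)] Neither. Failure of (i) makes $B\cap A$ infinite for all $A\in\mathcal F$. Failure of (ii) gives a column $E_k$ with $B\cap E_k$ infinite, and the complement of $E_k$ is an $A\in\mathcal F$ with $B\setminus A$ infinite. So $B$ is undecided.
\end{itemize}
If the columns are replaced by a MAD family, case (ii) cannot occur: the filter then decides only the sets that are almost covered by finitely many members of the family.
\end{example}

One MAD family cannot suffice, by Theorem~\ref{thm:size}(b). We take $\mathfrak h$ of them, chosen inside dense open sets with empty intersection. The danger is a set $B$ that is in case (i) for all of them. Such a $B$ would be covered using only $\mathfrak h$ sets altogether, and this is where $\mathfrak h<\mathfrak s$ enters.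

\begin{lemma}\label{lem:filters}
Assume $\mathfrak h<\mathfrak s$. There are proper filters $\mathcal F_\xi$ on $\omega$, $\xi<\mathfrak h$, containing the cofinite sets, such that every $B\in[\omega]^\omega$ is left undecided by some $\mathcal F_\xi$.
\end{lemma}

\begin{proof}
Let $\mathcal D_\xi$, $\xi<\mathfrak h$, be dense open with $\bigcap_\xi\mathcal D_\xi=\emptyset$, and choose MAD families $\mathcal A_\xi\subseteq\mathcal D_\xi$ by Lemma~\ref{lem:dense}(b). Let $\mathcal I_\xi$ be the ideal of all sets that are $\subseteq^*$-contained in the union of finitely many members of $\mathcal A_\xi$. If $\omega\notin\mathcal I_\xi$, let $\mathcal F_\xi=\{A:\omega\setminus A\in\mathcal I_\xi\}$; otherwise let $\mathcal F_\xi$ be the filter of cofinite sets. Fix $B\in[\omega]^\omega$.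

\emph{There is $\xi$ with $B\notin\mathcal I_\xi$.} Otherwise choose for each $\xi$ a finite $\mathcal A'_\xi\subseteq\mathcal A_\xi$ with $B\subseteq^*\bigcup\mathcal A'_\xi$. The family $\bigcup_\xi\mathcal A'_\xi$ has size at most $\mathfrak h<\mathfrak s$, so by Lemma~\ref{lem:dense}(d) some infinite $C\subseteq B$ is split by none of its members. For each $\xi$ the infinite set $C$ is almost covered by the finitely many members of $\mathcal A'_\xi$, so $C\cap A$ is infinite for some $A\in\mathcal A'_\xi$. As $A$ does not split $C$, we get $C\subseteq^*A\in\mathcal D_\xi$, so $C\in\mathcal D_\xi$. Thus $C\in\bigcap_\xi\mathcal D_\xi=\emptyset$, which is absurd.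

Take such a $\xi$. Then $\omega\notin\mathcal I_\xi$, so $\mathcal F_\xi$ is the dual filter of $\mathcal I_\xi$. If $A\in\mathcal F_\xi$ had $B\cap A$ finite, then $B\subseteq^*\omega\setminus A\in\mathcal I_\xi$ would give $B\in\mathcal I_\xi$. So $B\cap A$ is infinite for all $A\in\mathcal F_\xi$. By maximality some $A_0\in\mathcal A_\xi$ has $B\cap A_0$ infinite; then $\omega\setminus A_0\in\mathcal F_\xi$ and $B\setminus(\omega\setminus A_0)=B\cap A_0$ is infinite.
\end{proof}

The covering step does need $\mathfrak h<\mathfrak s$. If $\mathfrak h=\mathfrak s$, let the $S_\xi$, $\xi<\mathfrak h$, be the co-infinite members of a splitting family of size $\mathfrak s$, let $\mathcal D_\xi$ consist of the sets not split by $S_\xi$, and let $\mathcal A_\xi=\{S_\xi,\omega\setminus S_\xi\}$; then $\omega\in\mathcal I_\xi$ for all $\xi$. But in that case isolated points are cheap enough.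

\begin{proof}[Proof of Theorem~\ref{thm:size}(a)]
If $\mathfrak h=\mathfrak s$, the discrete space of size $\mathfrak s$ has all the required properties by (K3). By Lemma~\ref{lem:ineq} the remaining case is $\mathfrak h<\mathfrak s$. Take the filters of Lemma~\ref{lem:filters} and let $X=\mathfrak h\times(\omega+1)$. The points $(\xi,n)$ with $n<\omega$ are isolated, and the basic neighborhoods of $p_\xi=(\xi,\omega)$ are the sets $\{\xi\}\times(A\cup\{\omega\})$ with $A\in\mathcal F_\xi$. So $X$ is the topological sum of the pieces $X_\xi=\{\xi\}\times(\omega+1)$, and $|X|=\mathfrak h$.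

\emph{Separation.} A basic neighborhood of $p_\xi$ is closed, since its complement in $X_\xi$ consists of isolated points. A singleton $\{(\xi,n)\}$ is closed, since $\omega\setminus\{n\}\in\mathcal F_\xi$. So $X$ has a base of clopen sets. Of two distinct points, either one is isolated, and its clopen singleton separates them, or they are $p_\xi\neq p_\eta$, separated by the pieces; so $X$ is Hausdorff. Let $Y\subseteq X$ and let $H,H'$ be disjoint closed subsets of $Y$. In each $Y\cap X_\xi$ one of $H$, $H'$ omits $p_\xi$; its trace on $Y\cap X_\xi$ consists of isolated points and is therefore clopen in $Y\cap X_\xi$. This trace and its complement in $Y\cap X_\xi$ separate $H$ from $H'$ within the piece, and unions over $\xi$ separate them in $Y$. So $X$ is hereditarily normal.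

\emph{Failure of $\mathrm{GBW}$.} Let $K_n=\mathfrak h\times\{n\}$. The trace of $\{\xi\}\times(A\cup\{\omega\})$ is $A$, so $\mathcal F_{p_\xi}=\mathcal F_\xi$. By Lemma~\ref{lem:filters} and \eqref{eq:undecided}, for every $B$ some $p_\xi$ lies in $\mathrm{Ls}(B)\setminus\mathrm{Li}(B)$.
\end{proof}

When $\mathfrak h<\mathfrak s$, this space has size $\mathfrak h$ but weight at least $\mathfrak s$, by (K1).

\begin{proof}[Proof of Corollary~\ref{cor:answer}]
By Shelah \cite{Sh} it is consistent that $\mathfrak b=\omega_1<\mathfrak s=\omega_2$. In such a model $\mathfrak h=\omega_1$ by Lemma~\ref{lem:ineq}, and the space of Theorem~\ref{thm:size}(a) has $hL(X)\le|X|=\omega_1<\mathfrak s$.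
\end{proof}

\section{Right-separated sequences from decreasing upper limits}\label{sec:lower}

A sequence $(x_\alpha)_{\alpha<\mu}$ in $X$ is \emph{right-separated} if $x_\alpha\notin\overline{\{x_\beta:\alpha<\beta<\mu\}}$ for all $\alpha<\mu$; that is, each $x_\alpha$ has an open neighborhood containing no later term. The terms are then distinct, and every subsequence is right-separated.

\begin{lemma}\label{lem:rs}
Let $\kappa$ be an infinite cardinal. Then $hL(X)\le\kappa$ if and only if $X$ has no right-separated sequence of length $\kappa^+$.
\end{lemma}

\begin{proof}
Let $(x_\alpha)_{\alpha<\kappa^+}$ be right-separated, with open $U_\alpha\ni x_\alpha$ containing no later term. The $U_\alpha$ cover $\{x_\alpha:\alpha<\kappa^+\}$, and any $\kappa$ of them have indices below some $\beta<\kappa^+$, as $\kappa^+$ is regular, and so miss $x_\beta$. Conversely, let $\mathcal U$ be a family of open sets covering $Y\subseteq X$ such that no $\kappa$ members cover $Y$. Choose recursively $x_\alpha\in Y\setminus\bigcup_{\beta<\alpha}U_\beta$ and $U_\alpha\in\mathcal U$ with $x_\alpha\in U_\alpha$, for $\alpha<\kappa^+$. Then $U_\alpha$ contains no later term.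
\end{proof}

If no subsequence of $(K_n)$ converges, Lemma~\ref{lem:mono}(c) lets us shrink the closed set $\mathrm{Ls}(B)$ again and again. A long run of such steps forces $hL(X)$ to be large.

\begin{lemma}\label{lem:decr}
Let $\mu$ be a limit ordinal and let $(A_\beta)_{\beta<\mu}$ be a $\subseteq^*$-decreasing sequence in $[\omega]^\omega$ with $\mathrm{Ls}(A_{\beta+1})\subsetneq\mathrm{Ls}(A_\beta)$ for all $\beta<\mu$. Then $X$ has a right-separated sequence of length $\mu$.
\end{lemma}

\begin{proof}
Pick $x_\beta\in\mathrm{Ls}(A_\beta)\setminus\mathrm{Ls}(A_{\beta+1})$. For $\gamma>\beta$ we have $x_\gamma\in\mathrm{Ls}(A_\gamma)\subseteq\mathrm{Ls}(A_{\beta+1})$ by Lemma~\ref{lem:mono}(a). So the closed set $\mathrm{Ls}(A_{\beta+1})$ contains all later terms and omits $x_\beta$.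
\end{proof}

\begin{proof}[Proof of (K2)]
Let $\kappa=hL(X)+\omega<\mathfrak t$ and suppose that no subsequence of $(K_n)$ converges. At stage $\alpha<\kappa^+$ we have $|\alpha|<\mathfrak t$; let $C$ be a pseudo-intersection of $(A_\beta)_{\beta<\alpha}$ and choose an infinite $A_\alpha\subseteq C$ with $\mathrm{Ls}(A_\alpha)\subsetneq\mathrm{Ls}(C)$. For $\alpha=\beta+1$ we have $\mathrm{Ls}(C)\subseteq\mathrm{Ls}(A_\beta)$, so Lemma~\ref{lem:decr} applies and contradicts Lemma~\ref{lem:rs}.
\end{proof}

Beyond $\mathfrak t$ this recursion may build a tower and stop. The remedy is to run it below all infinite sets at once: at each stage we choose a MAD family instead of a single set, and Lemma~\ref{lem:dense}(a) carries the recursion through all stages below $\mathfrak h$. The result is a matrix, which is best viewed as a tree. Recall that a \emph{tree} is a partial order in which the set of predecessors of each node is well-ordered; in particular two nodes below a common node are comparable.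

For a matrix $(\mathcal A_\alpha)_{\alpha<\mathfrak h}$ let $T=\{(\alpha,A):\alpha<\mathfrak h,\ A\in\mathcal A_\alpha\}$. For $s=(\alpha,A)$ call $\alpha$ the \emph{level} of $s$ and write $A_s=A$. Put $(\alpha,A)\le(\beta,B)$ if $\alpha\le\beta$ and $B\subseteq^*A$.

\begin{lemma}\label{lem:tree}
\begin{itemize}
\item[(a)] $T$ is a tree. A node of level $\beta$ has exactly one predecessor on each level $\alpha\le\beta$, and distinct comparable nodes have distinct levels.
\item[(b)] If $\mathfrak h=\kappa^+$ and the matrix has no cofinal branch, then every chain in $T$ has size at most $\kappa$.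
\end{itemize}
\end{lemma}

\begin{proof}
(a) The relation is reflexive and transitive. Let $s$ have level $\beta$ and let $\alpha\le\beta$. Then $A_s\in\mathcal A_\alpha^\downarrow$, so Lemma~\ref{lem:dense}(c) gives exactly one $r\le s$ of level $\alpha$. For $\alpha=\beta$ this node is $s$ itself, which proves antisymmetry and the last assertion. If $r,r'\le s$ have levels $\alpha\le\alpha'$, the predecessor of $r'$ on level $\alpha$ is below $s$, hence equal to $r$. So the predecessors of $s$ are ordered by their levels.

(b) The levels of a chain of size $\kappa^+$ form a subset of $\kappa^+$ of size $\kappa^+$, which is unbounded. For $\alpha<\kappa^+$ take a node of the chain of level at least $\alpha$ and let $s_\alpha$ be its predecessor on level $\alpha$. By (a), $s_\alpha$ does not depend on the node chosen, and $s_\alpha\le s_\beta$ for $\alpha<\beta$. So $(A_{s_\alpha})_{\alpha<\kappa^+}$ is a cofinal branch.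
\end{proof}

\begin{lemma}\label{lem:strict}
Suppose that no subsequence of $(K_n)$ converges. There is a matrix such that $\mathrm{Ls}(A')\subsetneq\mathrm{Ls}(A)$ whenever $\beta<\gamma<\mathfrak h$, $A\in\mathcal A_\beta$, $A'\in\mathcal A_\gamma$ and $A'\subseteq^*A$.
\end{lemma}

\begin{proof}
For a MAD family $\mathcal A$ let $\mathcal E(\mathcal A)$ be the set of $B\in[\omega]^\omega$ such that $B\subseteq^*A$ and $\mathrm{Ls}(B)\subsetneq\mathrm{Ls}(A)$ for some $A\in\mathcal A$. It is open by Lemma~\ref{lem:mono}(a). It is dense: given $B$, take $A\in\mathcal A$ with $B\cap A$ infinite, and by Lemma~\ref{lem:mono}(c) an infinite $B'\subseteq B\cap A$ with $\mathrm{Ls}(B')\subsetneq\mathrm{Ls}(B\cap A)\subseteq\mathrm{Ls}(A)$. By recursion on $\gamma<\mathfrak h$ let $\mathcal A_\gamma$ be a MAD subfamily of $\bigcap_{\beta<\gamma}\mathcal E(\mathcal A_\beta)$ (for $\gamma=0$, any MAD family), using Lemma~\ref{lem:dense}(a),(b). This is a matrix. If $A,A'$ are as in the statement, then $A$ is the only member of $\mathcal A_\beta$ almost containing $A'$, so it is the one that witnesses $A'\in\mathcal E(\mathcal A_\beta)$.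
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:hL}, except for ``if'' in (2)]
Let $(K_n)$ witness $X\notin\mathrm{GBW}$ and take the matrix of Lemma~\ref{lem:strict}.

(1) Suppose $\mu=(hL(X)+\omega)^+<\mathfrak h$. Then level $\mu$ exists; pick a node on it. By Lemma~\ref{lem:tree}(a) its predecessors give a $\subseteq^*$-decreasing sequence $A_\beta\in\mathcal A_\beta$, $\beta<\mu$. Lemma~\ref{lem:decr} yields a right-separated sequence of length $\mu$, contrary to Lemma~\ref{lem:rs}.

(2), ``only if''. Let $\mathfrak h=\kappa^+$ and $hL(X)\le\kappa$; here $\kappa$ is infinite since $\mathfrak h\ge\omega_1$. A cofinal branch would give, by Lemma~\ref{lem:decr}, a right-separated sequence of length $\kappa^+$. So this matrix has no cofinal branch.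

(2), last sentence. Let again $hL(X)\le\kappa$. If $\kappa=\omega$, then $hL(X)<\mathfrak t$, which (K2) excludes. So $\kappa>\omega$. If $hL(X)<\kappa$, then $(hL(X)+\omega)^+\le\kappa<\mathfrak h$, which (1) excludes.
\end{proof}

Part (1) uses a level $\mu$ that caps a chain of length $\mu$. When $\mu=\mathfrak h$ there is no such level, and the argument needs a cofinal branch. We now show that without one the conclusion fails.

\section{The space of paths}\label{sec:paths}

In this section and the next, $\mathfrak h=\kappa^+$, the matrix $(\mathcal A_\alpha)_{\alpha<\mathfrak h}$ has no cofinal branch, and $T$ is its tree.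

In Section~\ref{sec:space} the witnesses $p_\xi$ form a discrete subspace of size $\mathfrak h$, which forces $hL(X)=\mathfrak h$. To go lower, a neighborhood of one witness must contain most of the others. We keep $K_n=\{n\}$ and filters generated by complements $\omega\setminus A_s$, but use one open set $U_s$ for each node $s$, shared by all witnesses that it is to contain. A witness is then described by the set $c$ of nodes $s$ for which it lies outside $U_s$. To be in $\mathrm{Ls}(B)$ it needs the sets $\omega\setminus A_s$, $s\notin c$, to generate with $B$ a filter of infinite sets. This is automatic if $c=\{s:A_s\in\mathcal U\}$ for a nonprincipal ultrafilter $\mathcal U\ni B$, and such a $c$ is a downward closed chain. This suggests the following definition.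

A \emph{path} is a downward closed chain $c\subseteq T$; let $P$ be the set of paths. Let $X$ be the disjoint union of $\omega$ and $P$, with the topology generated by the singletons $\{n\}$, $n\in\omega$, and the sets
\[
U_s=\{c\in P:s\notin c\}\cup(\omega\setminus A_s)\qquad(s\in T).
\]
The basic neighborhoods of $c\in P$ are the sets $U_F=\bigcap_{s\in F}U_s$ with $F\subseteq T$ finite and $F\cap c=\emptyset$ (and $U_\emptyset=X$).

\begin{proposition}\label{prop:notGBW}
$X\notin\mathrm{GBW}$.
\end{proposition}

\begin{proof}
Let $K_n=\{n\}$, so that the trace of $U_F$ is $\bigcap_{s\in F}(\omega\setminus A_s)$. Fix $B\in[\omega]^\omega$ and an ultrafilter $\mathcal U$ on $\omega$ containing $B$ and all cofinite sets. All members of $\mathcal U$ are infinite, and $A\subseteq^*A'$ with $A\in\mathcal U$ implies $A'\in\mathcal U$. Let $c=\{s\in T:A_s\in\mathcal U\}$.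

\emph{$c$ is a path.} If $r\le s\in c$, then $A_s\subseteq^*A_r$, so $r\in c$. Let $s,s'\in c$ have levels $\beta\le\beta'$, and let $r$ be the predecessor of $s'$ on level $\beta$. Then $r\in c$, so $A_r\cap A_s\in\mathcal U$ is infinite. As $\mathcal A_\beta$ is almost disjoint, $s=r\le s'$.

\emph{$c\in\mathrm{Ls}(B)$.} If $F$ is finite and $F\cap c=\emptyset$, then $\omega\setminus A_s\in\mathcal U$ for $s\in F$, so $B\cap\bigcap_{s\in F}(\omega\setminus A_s)\in\mathcal U$ is infinite.

\emph{$c\notin\mathrm{Li}(B)$.} A chain with a node on every level would be a cofinal branch, so $c$ has no node on some level $\alpha$. Since $\mathcal A_\alpha$ is MAD, there is $s$ of level $\alpha$ with $B\cap A_s$ infinite. Then $s\notin c$, so $c\in U_s$, and $B\setminus S_{U_s}=B\cap A_s$ is infinite.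
\end{proof}

\begin{remark}\label{rem:T0}
The space $X$ is $T_0$: points of $\omega$ are isolated, and if $s\in c'\setminus c$, then $U_s$ contains $c$ and not $c'$. It is not $T_1$: the empty path lies in every neighborhood of every path.
\end{remark}

\section{Finite maximal antichains and the bound $hL(X)\le\kappa$}\label{sec:count}

A path $c'$ lies outside $U_F$ if and only if $F\cap c'\ne\emptyset$. So a sequence of paths $(c_\alpha)_{\alpha<\mu}$ is right-separated if and only if there are finite sets $F^0_\alpha\subseteq T$ with
\begin{equation}\label{eq:rs}
F^0_\alpha\cap c_\alpha=\emptyset\qquad\text{and}\qquad F^0_\alpha\cap c_\beta\ne\emptyset\ \text{ for }\alpha<\beta<\mu.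
\end{equation}
This condition depends only on the order of $T$, so it can be tested on any tree.

\begin{example}\label{ex:trees}
(a) Let $T$ be an antichain of any size. The paths are $\emptyset$ and the singletons. In \eqref{eq:rs} the finite set $F^0_0$ meets all $c_\beta$ with $\beta>0$, and these are distinct; so there are at most $|F^0_0|$ of them, and every right-separated sequence is finite.

(b) Let $T$ be an ordinal $\lambda$ with its usual order. The paths $c_\alpha=\{\gamma:\gamma<\alpha\}$ and the sets $F^0_\alpha=\{\alpha\}$ satisfy \eqref{eq:rs} with $\mu=\lambda$.
\end{example}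

So width is harmless and long chains are harmful. We must show that long chains are the only source of long right-separated sequences. If all $F^0_\alpha$, $\alpha<\kappa^+$, were drawn from a set of at most $\kappa$ nodes, one finite set would be used for two indices $\alpha<\beta$, and it would both meet and miss $c_\beta$. The difficulty is that $T$ may have many nodes. We shall thin out the $F^0_\alpha$ so that each becomes a maximal antichain among the nodes that remain; such a configuration is narrow enough to be counted.

\begin{lemma}\label{lem:count}
Let $\kappa$ be an infinite cardinal and let $R$ be a tree in which every chain has size at most $\kappa$ and every node belongs to a finite maximal antichain of $R$. Then $|R|\le\kappa$.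
\end{lemma}

The antichain hypothesis is needed at every node: a root with $\kappa^+$ pairwise incomparable successors has chains of size at most two and the finite maximal antichain consisting of the root.

\begin{proof}
Write $u\perp t$ if $u$ and $t$ are incomparable. Let $\Delta(t)$ be the set of minimal elements of $\{u\in R:u\perp t\}$; these are the places where the tree first departs from $t$.

\emph{Step 1: if $u\perp t$, then $d\le u$ for some $d\in\Delta(t)$.} Let $d$ be the least element of the well-ordered set $\{v\le u:v\perp t\}$. Every $v<d$ is below $u$, hence comparable with $t$.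

\emph{Step 2: $\Delta(t)$ is finite.} Let $F\ni t$ be a finite maximal antichain and let $d\in\Delta(t)$. By maximality $d$ is comparable with some $u\in F$. Since $d\perp t$ we have $u\ne t$, hence $u\perp t$, and the minimality of $d$ excludes $u<d$. So $d\le u$. Two elements of $\Delta(t)$ below the same $u$ are comparable, hence equal by minimality. Thus $|\Delta(t)|<|F|$.

\emph{Step 3: a small closed set.} Assume $R\neq\emptyset$ and fix for each $r\in R$ a maximal chain $C_r\ni r$. Let $M_0=\{r_0\}$ for some $r_0\in R$, let $M_{i+1}=M_i\cup\bigcup_{r\in M_i}(C_r\cup\Delta(r))$, and let $M=\bigcup_iM_i$. Then $|M|\le\kappa$, and $C_r\cup\Delta(r)\subseteq M$ for $r\in M$.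

\emph{Step 4: $M=R$.} Suppose $t\in R\setminus M$. For any $r\in M$ we have $t\notin C_r$, so by maximality of the chain there is $s\in C_r$ with $s\perp t$, and by Step~1 there is $r'\in\Delta(s)$ with $r'\le t$; both $s$ and $r'$ are in $M$. In particular $M$ has elements below $t$. Among them choose $r$ for which the finite set $N(r)=\{d\in\Delta(t):r<d\}$ has least size, and take $s,r'$ for this $r$ (Figure~\ref{fig:exchange}). The nodes $r,s\in C_r$ are comparable, and $s\le r$ would give $s\le t$; so $r<s$. The nodes $r,r'\le t$ are comparable, and $r'\le r$ would give $r'\le s$; so $r<r'$ and $N(r')\subseteq N(r)$. By Step~1 there is $d\in\Delta(t)$ with $d\le s$. The nodes $r,d\le s$ are comparable, and $d\le r$ would give $d\le t$; so $d\in N(r)$. But $r'<d$ would give $r'\le s$; so $d\notin N(r')$. Thus $r'\in M$, $r'\le t$ and $|N(r')|<|N(r)|$, contrary to the choice of $r$.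
\end{proof}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.85]
\draw (0,0) -- (0,0.9) -- (-1,1.8) -- (-1,3);
\draw (0,0.9) -- (1,1.8) -- (1,3);
\fill (0,0) circle (2pt) node[right] {$r$};
\fill (-1,1.8) circle (2pt) node[left] {$r'\in\Delta(s)$};
\fill (-1,3) circle (2pt) node[left] {$t$};
\fill (1,1.8) circle (2pt) node[right] {$d\in\Delta(t)$};
\fill (1,3) circle (2pt) node[right] {$s$};
\end{tikzpicture}
\caption{Two incomparable nodes $s,t$ above a node $r$ of a tree, which grows upward. The node $r'$ is the least predecessor of $t$ incomparable with $s$, and $d$ is the least predecessor of $s$ incomparable with $t$. The node $d$ lies above $r$ but not above $r'$, so climbing from $r$ to $r'$ leaves one departure from $t$ behind.}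
\label{fig:exchange}
\end{figure}

\begin{proposition}\label{prop:hL}
$hL(X)\le\kappa$.
\end{proposition}

\begin{proof}
Suppose not. By Lemma~\ref{lem:rs} there is a right-separated sequence of length $\kappa^+$. At most countably many terms lie in $\omega$; deleting them leaves $\kappa^+$ terms, so we obtain paths $c_\alpha$ and finite sets $F^0_\alpha$, $\alpha<\kappa^+$, satisfying \eqref{eq:rs}. For $s\in T$ let $Y_s=\{\beta<\kappa^+:s\in c_\beta\}$. Since paths are downward closed, $s\le t$ implies $Y_t\subseteq Y_s$. Since paths are chains, $Y_s\cap Y_t\ne\emptyset$ implies that $s,t$ are comparable.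

\emph{Thinning.} Call $s$ \emph{large} if $|Y_s|=\kappa^+$, and let $F_\alpha$ be the set of minimal elements of $\{s\in F^0_\alpha:s\text{ is large}\}$. It is a finite antichain of large nodes with $F_\alpha\cap c_\alpha=\emptyset$. We claim that
\begin{equation}\label{eq:cover}
\Bigl|\kappa^+\setminus\bigcup_{s\in F_\alpha}Y_s\Bigr|\le\kappa .
\end{equation}
By \eqref{eq:rs}, the sets $Y_s$ with $s\in F^0_\alpha$ cover all $\beta>\alpha$, that is, all but at most $\kappa$ ordinals. Discarding the finitely many nodes that are not large uncovers at most $\kappa$ more. A large node $t\in F^0_\alpha$ lies above some $s\in F_\alpha$, and $Y_t\subseteq Y_s$; so discarding non-minimal nodes uncovers nothing.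

\emph{Counting.} Let $R=\bigcup_{\alpha<\kappa^+}F_\alpha$ with the order of $T$. A subset of a tree is a tree, and chains in $R$ have size at most $\kappa$ by Lemma~\ref{lem:tree}(b); this is where the absence of cofinal branches is used. Each $F_\alpha$ is a maximal antichain of $R$: a node $t\in R$ is large, so by \eqref{eq:cover} $Y_t$ meets $Y_s$ for some $s\in F_\alpha$, and then $t$ and $s$ are comparable. By Lemma~\ref{lem:count}, $|R|\le\kappa$.

\emph{Conclusion.} The set $R$ has at most $\kappa$ finite subsets, so by regularity of $\kappa^+$ there is $F$ with $F_\alpha=F$ for $\kappa^+$ many $\alpha$. For each such $\alpha$ we have $F\cap c_\alpha=\emptyset$, that is, $\alpha\notin\bigcup_{s\in F}Y_s$. This contradicts \eqref{eq:cover}.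
\end{proof}

Propositions \ref{prop:notGBW} and~\ref{prop:hL} prove ``if'' in Theorem~\ref{thm:hL}(2), and the proof of Theorem~\ref{thm:hL} is complete.

\section{The least value of $hL$, and both alternatives}\label{sec:alt}

\begin{proof}[Proof of Corollary~\ref{cor:min}]
Let $m=\min\{hL(X):X\notin\mathrm{GBW}\}$. By Theorem~\ref{thm:size}(a), $m\le\mathfrak h$. If $\mathfrak h=\kappa^+$ and some matrix has no cofinal branch, then Theorem~\ref{thm:hL}(2) gives $m\le\kappa$, and its last sentence gives $m=\kappa$. Conversely, suppose $m<\mathfrak h$, attained by $X$, and put $\kappa=m+\omega$. Then $\kappa<\mathfrak h$ since $\mathfrak h$ is uncountable, so $\kappa^+\le\mathfrak h$, and Theorem~\ref{thm:hL}(1) excludes $\kappa^+<\mathfrak h$. So $\mathfrak h=\kappa^+$ and $hL(X)\le\kappa$, and by Theorem~\ref{thm:hL}(2) some matrix has no cofinal branch. This proves the first assertion.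

A space as in the second assertion exists if and only if $m<\mathfrak s$. If $\mathfrak h<\mathfrak s$, this holds since $m\le\mathfrak h$. Otherwise $\mathfrak h=\mathfrak s$ by Lemma~\ref{lem:ineq}, and $m<\mathfrak h$ is characterized by the first assertion.
\end{proof}

Whether matrices have cofinal branches is tied to towers: short towers are the obstacle to building a branch, and a branch through a suitable matrix is a long tower.

\begin{proposition}\label{prop:alt}
\begin{itemize}
\item[(a)] If $\mathfrak t=\mathfrak h$, then every matrix has a cofinal branch.
\item[(b)] If $\mathfrak h=\kappa^+$ and there is no tower of length $\mathfrak h$, then some matrix has no cofinal branch.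
\end{itemize}
\end{proposition}

\begin{proof}
(a) Choose $A_\alpha\in\mathcal A_\alpha$ by recursion on $\alpha<\mathfrak h$, keeping the sequence $\subseteq^*$-decreasing. As $|\alpha|<\mathfrak t$, the sequence $(A_\beta)_{\beta<\alpha}$ has a pseudo-intersection $C$ by Lemma~\ref{lem:pseudo}. Take $A_\alpha\in\mathcal A_\alpha$ with $A_\alpha\cap C$ infinite. For $\beta<\alpha$ let $A'\in\mathcal A_\beta$ almost contain $A_\alpha$. Both $A'$ and $A_\beta$ almost contain the infinite set $A_\alpha\cap C$, so $A'=A_\beta$ and $A_\alpha\subseteq^*A_\beta$.

(b) Let $\mathcal D_\alpha$, $\alpha<\mathfrak h$, be dense open with empty intersection. By recursion let $\mathcal A_\alpha$ be a MAD subfamily of $\mathcal D_\alpha\cap\bigcap_{\beta<\alpha}\mathcal A_\beta^\downarrow$, using Lemma~\ref{lem:dense}(a)--(c). This is a matrix. Suppose $(A_\alpha)_{\alpha<\kappa^+}$ is a cofinal branch. It has no pseudo-intersection, for one would lie in every $\mathcal D_\alpha$. Let $I$ be the set of indices $\alpha$ such that $A_\alpha\ne^*A_\beta$ for all $\beta<\alpha$; every term of the branch is $=^*$ to some $A_\alpha$ with $\alpha\in I$. If $I$ were bounded by $\gamma<\kappa^+$,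 then $A_\gamma$ would be a pseudo-intersection of the branch. So $I$ is unbounded, and it has order type $\kappa^+$ by regularity. Then $\{A_\alpha:\alpha\in I\}$ is a tower of length $\mathfrak h$.
\end{proof}

Part (a) applies whenever $\mathfrak h=\omega_1$, since then $\mathfrak t=\mathfrak h$ by Lemma~\ref{lem:ineq}. So the minimum in Corollary~\ref{cor:min} is $\mathfrak h$ in the model used for Corollary~\ref{cor:answer}. Part (b) gives the other value.

\begin{corollary}\label{cor:dordal}
It is consistent with \textup{ZFC} that $\mathfrak h=\mathfrak s=\omega_2$ and there is a space $X\notin\mathrm{GBW}$ with $hL(X)=\omega_1$. Hence the implication ``$hL(X)<\mathfrak h$ implies $X\in\mathrm{GBW}$'' is not a theorem of \textup{ZFC}.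
\end{corollary}

\begin{proof}
Dordal \cite{Do} constructs a model with $\mathfrak h=2^{\aleph_0}=\aleph_2$ and no towers of length $\omega_2$. There $\mathfrak h\le\mathfrak s\le2^{\aleph_0}$ gives $\mathfrak s=\omega_2$. Apply Proposition~\ref{prop:alt}(b) and Theorem~\ref{thm:hL}(2) with $\kappa=\omega_1$.
\end{proof}

The spaces of Theorem~\ref{thm:size}(a), which answer the Question when $\mathfrak h<\mathfrak s$, have the separation properties listed there. Theorem~\ref{thm:hL}(2) and Corollaries \ref{cor:min} and~\ref{cor:dordal} concern arbitrary spaces and rest on the space of paths, which is only $T_0$ (Remark~\ref{rem:T0}). We make no claim about compact Hausdorff spaces.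

\begin{thebibliography}{9}

\bibitem{dlV}
Ramiro de la Vega, \emph{The generalized Bolzano-Weierstrass property revisited}, arXiv:2105.09905 (2021).

\bibitem{Do}
P. Dordal, \emph{A model in which the base-matrix tree cannot have cofinal branches}, J. Symb. Logic 52 (1987), 651--664.

\bibitem{Sh}
S. Shelah, \emph{On cardinal invariants of the continuum}, Contemp. Math. 31 (1984), 183--207.

\end{thebibliography}
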